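# Four alternating real blocks over a trigonometric polynomial: measurability and exact classification

## 1. Trigonometric polynomials and alternating blocks

**Definition 1 (trigonometric polynomial).** A trigonometric polynomial is a polynomial with real coefficients in finitely many real variables and in functions $\sin(cv)$, $\cos(cv)$, where $v$ is one of the variables and $c$ is a real constant.

For example, $\lambda^2\sin^2(\pi x)$ is a trigonometric polynomial in $(x,\lambda)$. The function $\sin(xy)$ does not have the required form as written: only constant multiples of a single variable may stand inside a sine.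

**Definition 2 (blocks).** A starred quantifier $\inf^*_{\mathbb R}$ or $\sup^*_{\mathbb R}$ is an infimum or supremum over a finite block of real variables, that is, over $\bar y\in\mathbb R^k$ for some $k$. So a function of the form $\inf^*_{\mathbb R}\sup^*_{\mathbb R}\inf^*_{\mathbb R}\sup^*_{\mathbb R}g$ is a function $f:\mathbb R^n\to[-\infty,\infty]$ with
$$f(\bar x)=\inf_{\bar y_1\in\mathbb R^{k_1}}\ \sup_{\bar y_2\in\mathbb R^{k_2}}\ \inf_{\bar y_3\in\mathbb R^{k_3}}\ \sup_{\bar y_4\in\mathbb R^{k_4}} g(\bar x,\bar y_1,\bar y_2,\bar y_3,\bar y_4).$$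

Blocks may be padded with dummy variables on which $g$ does not depend. It helps to read such an expression as a game: the inf-player and the sup-player choose blocks in turn, the inf-player wanting $g$ small and the sup-player wanting it large.

**Example 1 (one block).** $\sup_{\lambda\in\mathbb R}\lambda^2\sin^2(\pi x)$ is $0$ if $x\in\mathbb Z$ and $+\infty$ otherwise. A real variable has been tested for being an integer.

**Example 2 (two blocks).** Let
$$F(x)=\inf_{n,p,\delta\in\mathbb R}\ \sup_{\lambda\in\mathbb R}\ \lambda^2\bigl[\sin^2(\pi n)+\sin^2(\pi p)+(nx-p)^2+(n\delta-1)^2\bigr].$$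
The supremum is $0$ if the bracket vanishes and $+\infty$ otherwise. The bracket vanishes exactly when $n,p$ are integers, $n\ne0$, $\delta=1/n$ and $x=p/n$. Hence $F=0$ on $\mathbb Q$ and $F=+\infty$ off $\mathbb Q$.

**Definition 3 (measurability).** $f:\mathbb R^n\to[-\infty,\infty]$ is (Lebesgue) measurable if $\{f<a\}$ is Lebesgue measurable for every $a\in\mathbb R$. Replacing $<$ by $>$, $\le$ or $\ge$ gives an equivalent condition.

In Example 2, $\{F<a\}$ is $\emptyset$ for $a\le0$ and $\mathbb Q$ for $a>0$, so $F$ is measurable.

**Definition 4 (the classes $\mathcal F_m$).** For $m\ge2$, $\mathcal F_m$ is the class of all $F:\mathbb R^d\to[-\infty,\infty]$ ($d\ge1$) obtained from a trigonometric polynomial by $m$ alternating blocks, the innermost being $\sup^*_{\mathbb R}$. So the outermost block is $\inf^*$ for $m$ even and $\sup^*$ for $m$ odd.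

The function of Example 2 is in $\mathcal F_2$. Functions whose innermost block is $\inf^*$ are the negatives of these: for instance $\sup^*\inf^*g=-\inf^*\sup^*(-g)$.

## 2. Projective sets

We write $\operatorname{proj}A$ for the projection of $A\subseteq\mathbb R^{n+k}$ to the first $n$ coordinates.

**Definition 5 (boldface classes).** $\mathbf\Sigma^0_2$ is the class of $F_\sigma$ sets. A set $A\subseteq\mathbb R^k$ is $\mathbf\Sigma^1_1$ (analytic) if it is the projection along $\omega^\omega$ of a closed subset of $\mathbb R^k\times\omega^\omega$. The $\mathbf\Pi^1_j$ sets are the complements of the $\mathbf\Sigma^1_j$ sets, and the $\mathbf\Sigma^1_{j+1}$ sets are the projections along $\mathbb R$ (equivalently, along $\omega^\omega$) of $\mathbf\Pi^1_j$ sets. Put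
$$\Gamma_2=\mathbf\Sigma^0_2,\qquad \Gamma_m=\mathbf\Sigma^1_{m-2}\quad(m\ge3).$$

We use these standard facts (Kechris, *Classical Descriptive Set Theory*): Borel sets are $\mathbf\Sigma^1_1$; each $\mathbf\Sigma^1_j$ contains $\mathbf\Pi^1_i$ for $i<j$ and is closed under countable unions, countable intersections, products with Borel sets, projections along $\mathbb R^k$, and Borel isomorphisms; projections along $\mathbb R^k$ of $\mathbf\Pi^1_j$ sets are $\mathbf\Sigma^1_{j+1}$; and $\mathbf\Sigma^1_1$ sets are Lebesgue measurable (Lusin).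

**Example 3.** If $M\subseteq\mathbb R^3$ is $F_\sigma$, then $A=\{x:\exists y\,\forall z\ (x,y,z)\in M\}$ is $\mathbf\Sigma^1_2$. Indeed $\{(x,y):\exists z\,(x,y,z)\notin M\}$ is a projection of a $G_\delta$ set, hence $\mathbf\Sigma^1_1$; its complement is $\mathbf\Pi^1_1$, and $A$ is the projection of that complement.

One more fact lets us pass between dimensions: there is a Borel isomorphism $\mathbb R^d\to\mathbb R$ that preserves null sets in both directions (apply the isomorphism theorem for nonatomic Borel probability measures to Gaussian measures). A set is Lebesgue measurable iff it differs from a Borel set by a subset of a Borel null set, so such a map preserves measurability. Consequently, if all $\mathbf\Sigma^1_j$ subsets of $\mathbb R$ are measurable, then so are all $\mathbf\Sigma^1_j$ subsets of $\mathbb R^d$.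

## 3. Computable enumeration, polynomials, lightface classes

**Fact 1 (MRDP; Davis–Putnam–Robinson, Matiyasevich).** Every computably enumerable (c.e.) set $S\subseteq\mathbb Z^q$ is $\{\sigma:\exists k\in\mathbb Z^{l}\ P(\sigma,k)=0\}$ for some polynomial $P$ with integer coefficients.

For example, by Lagrange's four-square theorem, $\{\sigma\in\mathbb Z:\sigma\ge0\}=\{\sigma:\exists k\in\mathbb Z^4\ \sigma-k_1^2-k_2^2-k_3^2-k_4^2=0\}$.

**Definition 6 (lightface classes).** Consider finite products of copies of $\omega$, $\mathbb Z$, $\mathbb R$, $\omega^\omega$. A basic box is a product of singletons (in $\omega,\mathbb Z$), open intervals with rational endpoints (in $\mathbb R$) and cylinders $[\sigma]=\{\alpha:\sigma\subset\alpha\}$ (in $\omega^\omega$). A set is semirecursive ($\Sigma^0_1$) if it is the union of a c.e. family of basic boxes. $\Pi^0_1$ sets are complements of semirecursive sets. A set $A$ is $\Pi^0_2$ if $A=\{w:\forall n\in\omega\ (n,w)\in U\}$ with $U$ semirecursive; we then say $A=\bigcap_nU_n$ with $U_n$ uniformly semirecursive. A set is $\Sigma^1_2$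 if it is $\{w:\exists\alpha\in\omega^\omega\ \forall\beta\in\omega^\omega\ (w,\alpha,\beta)\in O\}$ with $O$ semirecursive.

We use the elementary closure properties from Moschovakis, *Descriptive Set Theory*, Ch. 3. In particular, $\Sigma^1_2$ contains all sets defined from semirecursive ones by Boolean operations and number quantifiers, and is closed under $\wedge$ and under $\exists$ over $\omega$, $\mathbb R$ and $\omega^\omega$.

**Example 4.** $\mathbb R\setminus\mathbb Z=\bigcup_{k\in\mathbb Z}(k,k+1)$ is semirecursive. The set
$$D=(0,1)\setminus\mathbb Q$$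
is $\Pi^0_2$: with a computable enumeration $(q_n)$ of $\mathbb Q$, it is $\bigcap_n\{x:0<x<1,\ x\ne q_n\}$.

**Example 5 (continued fractions).** Each $x\in D$ has a unique expansion $x=[0;a_1(x),a_2(x),\dots]$ with integers $a_i\ge1$. The map
$$\varphi:D\to\omega^\omega,\qquad \varphi(x)(k)=a_{k+1}(x)-1$$
is a homeomorphism. For a nonempty finite sequence $\sigma=(s_0,\dots,s_{k-1})$ let $I_\sigma$ be the open interval with endpoints $[0;s_0+1,\dots,s_{k-2}+1,\,s_{k-1}+1]$ and $[0;s_0+1,\dots,s_{k-2}+1,\,s_{k-1}+2]$, and let $I_\emptyset=(0,1)$. The map $\theta\mapsto[0;s_0+1,\dots,s_{k-1}+1+\theta]$ is a monotone homeomorphism of $(0,1)$ onto $I_\sigma$ that preserves irrationality in both directions, so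
$$\{x\in D:\sigma\subset\varphi(x)\}=D\cap I_\sigma .$$
The endpoints are rational and computable from $\sigma$. For instance $I_{(0)}=(\tfrac12,1)$ and $I_{(1)}=(\tfrac13,\tfrac12)$. The graph $\{(x,\alpha):x\in D,\ \varphi(x)=\alpha\}$ is $\Pi^0_2$, since it is given by $x\in D\wedge\forall k\ x\in I_{\alpha\restriction k}$.

## 4. The two axioms

**Definition 7 ($V=L$).** Let $L_0=\emptyset$, let $L_{\alpha+1}$ be the set of subsets of $L_\alpha$ definable over $L_\alpha$ with parameters, take unions at limits, and let $L=\bigcup_\alpha L_\alpha$. The axiom $V=L$ says that every set is in $L$.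

For example, every subset of a finite set is definable with parameters, so $L_1=\{\emptyset\}$, $L_2=\{\emptyset,\{\emptyset\}\}$, and in general $L_{n+1}$ is the full power set of $L_n$ for finite $n$.

**Fact 2 (Gödel, Addison; e.g. Jech, *Set Theory*, Thm 25.26).** If $V=L$, then the relation $<_L$, given by a fixed lightface $\Sigma^1_2$ formula, is a well-ordering of $\omega^\omega$.

**Definition 8 ($\mathrm{MA}_{\aleph_1}$).** For every partial order $\mathbb P$ in which all antichains are countable and every family of $\aleph_1$ dense subsets of $\mathbb P$, there is a filter on $\mathbb P$ meeting all of them.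

For example, let $\mathbb P$ be the finite partial functions $\omega\to2$ ordered by reverse inclusion; it is countable, so its antichains are countable. Given $f_\xi\in2^\omega$ for $\xi<\omega_1$, the sets $\{p:n\in\operatorname{dom}p\}$ and $\{p:\exists n\in\operatorname{dom}p\ \ p(n)\ne f_\xi(n)\}$ are dense. A filter meeting them all has as its union a total function different from every $f_\xi$. So $\mathrm{MA}_{\aleph_1}$ implies $2^{\aleph_0}>\aleph_1$.

**Fact 3 (Martin–Solovay 1970).** $\mathrm{MA}_{\aleph_1}$ implies that all boldface $\mathbf\Sigma^1_2$ sets are Lebesgue measurable.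

**Fact 4.** If $\mathsf{ZFC}$ is consistent, then so are $\mathsf{ZFC}+V{=}L$ (Gödel) and $\mathsf{ZFC}+\mathrm{MA}_{\aleph_1}$ (Solovay–Tennenbaum).

We assume throughout that $\mathsf{ZFC}$ is consistent.

## 5. Is every four-block function measurable?

The problem comes from James E. Hanson, "Any function I can actually write down is measurable, right?", arXiv:2501.02693 (2025). Two results are known from there. First, there is a polynomial $p$ with integer coefficients such that $\mathsf{ZFC}$ does not decide whether $\inf_{y\in\mathbb R}\sup_{z\in\mathbb R}\inf_{n\in\mathbb N}\sup_{\bar k\in\mathbb N^{70}}p(x,y,z,n,\bar k)$ is Lebesgue measurable. Second, there is a trigonometric polynomial $g$ such that $\mathsf{ZFC}$ does not decide whether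
$$f(x)=\inf_{y\in\mathbb R}\ \sup_{z\in\mathbb R}\ \inf_{\bar n\in\mathbb R^4}\ \sup_{\beta\in\mathbb R,\ \bar k\in\mathbb R^{280}}\ \inf_{\gamma\in\mathbb R}g$$
is Lebesgue measurable. In the second result all variables are real, and there are five blocks. The question is about four: does $\mathsf{ZFC}$ prove that for every trigonometric polynomial $g$, any function of the form $\inf^*_{\mathbb R}\sup^*_{\mathbb R}\inf^*_{\mathbb R}\sup^*_{\mathbb R}g$ is Lebesgue measurable?

The answer is no.

**Theorem A.** There are $N$ and a trigonometric polynomial $g$ (a polynomial with integer coefficients in the variables and in functions $\sin(\pi v)$, $v$ a variable) such that for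
$$f(x)=\inf_{y\in\mathbb R}\ \sup_{z\in\mathbb R}\ \inf_{n\in\mathbb R}\ \sup_{v\in\mathbb R^N}g(x,y,z,n,v)$$

1. $\mathsf{ZFC}+V{=}L$ proves that $f$ is not Lebesgue measurable;
2. $\mathsf{ZFC}+\mathrm{MA}_{\aleph_1}$ proves that every function of the form $\inf^*_{\mathbb R}\sup^*_{\mathbb R}\inf^*_{\mathbb R}\sup^*_{\mathbb R}g'$, with $g'$ any trigonometric polynomial (or any continuous function), is measurable.

Hence, by Fact 4, $\mathsf{ZFC}$ neither proves nor refutes that all functions $\inf^*\sup^*\inf^*\sup^*$ of trigonometric polynomials are measurable, and it does not decide the measurability of this one $f$.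

**Theorem B ($\mathsf{ZFC}$).** Let $F:\mathbb R^d\to[-\infty,\infty]$.

* For even $m\ge2$: $F\in\mathcal F_m\iff\{F<a\}\in\Gamma_m$ for all $a\in\mathbb R$.
* For odd $m\ge3$: $F\in\mathcal F_m\iff\{F>a\}\in\Gamma_m$ for all $a\in\mathbb R$.

In particular, $F$ is of the form $\inf^*\sup^*\inf^*\sup^*g$ with $g$ a trigonometric polynomial iff all $\{F<a\}$ are $\mathbf\Sigma^1_2$. Allowing arbitrary continuous $g$ yields no further functions.

**Corollary.**

* (a) $\mathsf{ZFC}$ proves that all functions with at most three blocks (in either order) are measurable, so four blocks is the least number for which measurability can fail to be provable. The same independence holds for $\sup^*\inf^*\sup^*\inf^*$.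
* (b) For $m\ge3$, $\mathsf{ZFC}$ proves: all $F\in\mathcal F_m$ are measurable iff all $\mathbf\Sigma^1_{m-2}$ sets of reals are measurable. In particular, the assertion that all functions $\inf^*\sup^*\inf^*\sup^*g$ ($g$ a trigonometric polynomial) are measurable is equivalent over $\mathsf{ZFC}$ to "all $\mathbf\Sigma^1_2$ sets are Lebesgue measurable".

**Example 6 (testing Theorem B).** Let $F=0$ off $\mathbb Q$ and $F=+\infty$ on $\mathbb Q$, the reverse of Example 2. Then $\{F<1\}=\mathbb R\setminus\mathbb Q$ is not $F_\sigma$: if it were a countable union of closed sets, each would have empty interior, and together with the singletons of rationals they would cover $\mathbb R$ by countably many closed nowhere dense sets, against Baire's theorem. So $F\notin\mathcal F_2$. But $\{F>a\}$ is $\mathbb R$ or $\mathbb Q$ for every $a$, which is Borel, so $F\in\mathcal F_3$.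

## 6. What one, two, three and four blocks can define

We start from the simplest cases and go up one block at a time. This gives an upper bound on complexity, which is half of everything.

**Lemma 1 (upper bounds).** Let $g$ be continuous, $h_1=\sup^*g$, $h_2=\inf^*h_1$, $h_3=\sup^*h_2$, $h_4=\inf^*h_3$, and so on. For all $a\in\mathbb R$: $\{h_1>a\}$ is open; $\{h_2<a\}$ is $F_\sigma$; and for $j\ge3$ the set $\{h_j>a\}$ ($j$ odd), respectively $\{h_j<a\}$ ($j$ even), is $\mathbf\Sigma^1_{j-2}$.

*Proof.* Below, $q$ ranges over $\mathbb Q$.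

**One block.** $\{h_1>a\}=\operatorname{proj}\{g>a\}$ is the projection of an open set, hence open.

**Two blocks.** The purpose is to see why the second real quantifier costs so little. If $h_2(x)<a$, some $\bar y$ has $h_1(x,\bar y)<a$, and a rational fits in between; so
$$\{h_2<a\}=\bigcup_{q<a}\operatorname{proj}\{h_1\le q\}.$$
Each $\{h_1\le q\}$ is closed, hence a countable union of compact sets. Projections of compact sets are compact, so $\{h_2<a\}$ is $F_\sigma$.

**Three blocks.** In the same way $\{h_3>a\}=\bigcup_{q>a}\operatorname{proj}\{h_2\ge q\}$. Each $\{h_2\ge q\}$ is $G_\delta$, so each projection is analytic, and $\{h_3>a\}\in\mathbf\Sigma^1_1$.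

**Every further block.** The purpose is the induction. Let $j\ge3$. If $j$ is odd, then $\{h_{j+1}<a\}=\bigcup_{q<a}\operatorname{proj}\{h_j\le q\}$, and $\{h_j\le q\}$ is the complement of $\{h_j>q\}\in\mathbf\Sigma^1_{j-2}$. If $j$ is even, then $\{h_{j+1}>a\}=\bigcup_{q>a}\operatorname{proj}\{h_j\ge q\}$, and $\{h_j\ge q\}$ is the complement of $\{h_j<q\}\in\mathbf\Sigma^1_{j-2}$. In both cases we have a countable union of projections of $\mathbf\Pi^1_{j-2}$ sets, which is $\mathbf\Sigma^1_{j-1}$. $\square$

So three blocks always give measurable functions, by Lusin, and four blocks give level sets in $\mathbf\Sigma^1_2$. This proves Theorem A(2): under $\mathrm{MA}_{\aleph_1}$ all $\mathbf\Sigma^1_2$ subsets of $\mathbb R$, hence of $\mathbb R^d$ (Section 2), are measurable by Fact 3. It also proves "$\Rightarrow$" of Theorem B for all $m$, even with $g$ merely continuous.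

For Theorem A(1) we must produce a bad $\mathbf\Sigma^1_2$ set with only four blocks. Example 3 suggests the shape: $\exists y\,\forall z$ in front of an $F_\sigma$ condition, with $\inf_y\sup_z$ for the first two quantifiers. The $F_\sigma$ condition reads "there is an integer $n$ such that no tuple of integers does something", which should become $\inf_n\sup_v$. The difficulty is that $n$ and $v$ are real.

## 7. Forcing real variables to be integers: two attempts

For the variable $n$, chosen by the inf-player, there is no problem. The sup-player moves afterwards, so we add $\lambda^2\sin^2(\pi n)$ with $\lambda$ in the sup-player's last block. As in Example 1, a non-integer $n$ costs the inf-player $+\infty$, and an integer $n$ costs nothing.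

The last block is another matter. Here is the bare problem: given an integer polynomial $P(s)$, $s\in\mathbb R^l$, find a trigonometric polynomial $h(s)$ with $\sup_sh=1$ if $P$ has a zero in $\mathbb Z^l$ and $h\le0$ everywhere otherwise.

**First attempt: a multiplier for the opponent.** Mirror the trick used for $n$:
$$\sup_s\ \inf_{\gamma\in\mathbb R}\Bigl[1-4P(s)^2-\gamma^2\sum_i\sin^2(\pi s_i)\Bigr].$$
For $s\notin\mathbb Z^l$ the infimum is $-\infty$; for $s\in\mathbb Z^l$ it is $1-4P(s)^2$, which is $1$ if $P(s)=0$ and at most $-3$ otherwise. The separation is perfect, but $\gamma$ needs a move of the inf-player after $s$. In front of it stand $\inf_y\sup_z\inf_n\sup_s$, so we have five blocks. With four blocks nobody moves after the sup-player's last choice, and the penalty must already be written into $g$.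

**Second attempt: a constant weight.** Take $h=1-4\bigl[P^2+C\sum_i\sin^2(\pi s_i)\bigr]$ with a large constant $C$. Let $P=2s_1s_2-1$, which by parity has no integer zero. At $s=(N,\tfrac1{2N})$ we have $P(s)=0$, so
$$h(s)=1-4C\sin^2\bigl(\tfrac{\pi}{2N}\bigr)\longrightarrow1\qquad(N\to\infty).$$
So $\sup_sh=1$ although there is no integer solution, for every constant $C$. The point $s$ is within $\tfrac1{2N}$ of the integer point $(N,0)$, but moving there changes $P$ from $0$ to $-1$: near $(N,0)$ the polynomial $P$ varies at rate $2N$, and no constant weight keeps up.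

This shows what is needed: the weight must grow with the local rate of change of $P$. That rate is bounded by a polynomial in $s$, and polynomial weights are allowed in $g$.

## 8. A polynomial weight

We treat at once the general condition that will be needed: integer equations together with strict real inequalities. A strict inequality $Q>0$ is expressed by an equation $u^2Q=1$ with a new real variable $u$.

Let $U\subseteq\mathbb Z\times\mathbb R^d$, $U_n=\{w:(n,w)\in U\}$, be of the form
$$(n,w)\in U\iff\exists s\in\mathbb Z^l\ \bigl[P(n,s)=0\ \wedge\ Q_1(w,s)>0\wedge\dots\wedge Q_r(w,s)>0\bigr]\tag{1}$$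
with $P$ an integer polynomial and $Q_j$ real polynomials.

**Example 7.** For $d=1$ take $P=s_1-n$ and $Q_1=s_2(w-s_1)$. A suitable $s_2$ exists iff $w\ne n$ (take $s_2=\pm1$). So $U_n=\mathbb R\setminus\{n\}$ and $\bigcap_{n\in\mathbb Z}U_n=\mathbb R\setminus\mathbb Z$.

**Lemma 2.** Let $U$ be of the form (1). There is a trigonometric polynomial $h(w,n,v)$, $v=(s,u)\in\mathbb R^{l+r}$, such that for all $n\in\mathbb Z$, $w\in\mathbb R^d$:

* if $w\in U_n$, then $\max_vh(w,n,v)=1$;
* if $w\notin U_n$, then $h(w,n,v)\le0$ for all $v\in\mathbb R^{l+r}$.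

If the $Q_j$ have integer coefficients, $h$ is an integer polynomial in the variables and the $\sin(\pi s_i)$.

*Proof.* **Step 1: bound the rate of change by a polynomial.** This step supplies the weight. For a polynomial $R(\zeta,s)$ expand in $\eta$, with multi-indices $\mu$:
$$R(\zeta,s+\eta)=R(\zeta,s)+\sum_{\mu\ne0}r_\mu(\zeta,s)\,\eta^\mu\quad\text{(finite sum)},\qquad L_R=1+\sum_{\mu\ne0}(1+r_\mu^2).$$
$L_R$ is a polynomial in $(\zeta,s)$, with integer coefficients if $R$ has them. If $|\eta|_\infty\le1$ and $\mu\neq0$, then $|\eta^\mu|\le|\eta|_\infty$. Since $|r_\mu|\le1+r_\mu^2$,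
$$|R(\zeta,s+\eta)-R(\zeta,s)|\le L_R(\zeta,s)\,|\eta|_\infty\qquad(|\eta|_\infty\le1).\tag{2}$$

**Step 2: define $h$.** The purpose is to weight the sines by the squared rates of everything that must survive rounding. Put $E_j=u_j^2Q_j(w,s)$, regarded as a polynomial in $s$ with parameters $(w,u_j)$, and
$$K=L_P^2+\sum_{j=1}^rL_{E_j}^2\ \ge1,$$
$$h=1-4\Bigl[P(n,s)^2+\sum_{j=1}^r\bigl(u_j^2Q_j(w,s)-1\bigr)^2+K\sum_{i=1}^l\sin^2(\pi s_i)\Bigr].\tag{3}$$
The rate of $E_j$ depends on $u_j$, which may be huge, so $K$ must involve $u$ as well. The coefficients are as claimed, and clearly $h\le1$.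

**Step 3: genuine solutions give the value $1$.** Let $n\in\mathbb Z$, $w\in U_n$. Take $s\in\mathbb Z^l$ as in (1) and $u_j=Q_j(w,s)^{-1/2}$. All terms in the bracket of (3) vanish, so $h=1$.

**Step 4: a positive value yields a genuine solution, by rounding.** This is the second assertion in contrapositive form. Let $n\in\mathbb Z$ and $h(w,n,s,u)>0$. The bracket in (3) is less than $\frac14$, so
$$|P(n,s)|<\tfrac12,\qquad|E_j-1|<\tfrac12\ \text{ for all }j,\qquad K\sum_i\sin^2(\pi s_i)<\tfrac14.$$
Choose $s'\in\mathbb Z^l$ with $|s_i-s'_i|\le\frac12$ and put $\eta=s'-s$. For $|\eta_i|\le\frac12$ we have $|\sin\pi s_i|=|\sin\pi\eta_i|\ge2|\eta_i|$. Hence $4K|\eta|_\infty^2<\frac14$, that is, $|\eta|_\infty<\frac1{4\sqrt K}\le\frac14$. Since $L_P\le\sqrt K$ and $L_{E_j}\le\sqrt K$, (2) shows that passing from $s$ to $s'$ changes $P$ and each $E_j$ by less than $\frac14$: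
$$|P(n,s')|<\tfrac12+\tfrac14=\tfrac34,\qquad u_j^2Q_j(w,s')>\tfrac12-\tfrac14>0.$$
As $P(n,s')$ is an integer, $P(n,s')=0$. Also $Q_j(w,s')>0$ for all $j$. So $s'$ witnesses $w\in U_n$. $\square$

**Example 8.** For $P=2s_1s_2-1$ (no $Q$'s), $P(s+\eta)-P(s)=2s_2\eta_1+2s_1\eta_2+2\eta_1\eta_2$. So $L_P=1+(1+4s_2^2)+(1+4s_1^2)+5=8+4s_1^2+4s_2^2$ and $K=L_P^2$. At the bad points $(N,\frac1{2N})$, $N\ge1$, we have $K\ge16N^4$ and $\sin^2(\frac\pi{2N})\ge\frac1{N^2}$. Hence $h\le1-64N^2<0$.

**Lemma 3.** With $U,h$ as in Lemma 2, let $G=\bigcap_{n\in\mathbb Z}U_n$ and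
$$H(w)=\inf_{n\in\mathbb R}\ \sup_{\lambda\in\mathbb R,\,v}\bigl[\lambda^2\sin^2(\pi n)+h(w,n,v)\bigr].$$
Then $H(w)=1$ if $w\in G$, and $H(w)\le0$ if $w\notin G$.

*Proof.* If $n\notin\mathbb Z$, fix $v$ and let $\lambda\to\infty$: the supremum is $+\infty$. If $n\in\mathbb Z$, the supremum is $\sup_vh(w,n,v)$, which is $1$ if $w\in U_n$ and $\le0$ otherwise. Now take the infimum over $n$. $\square$

In Example 7 this gives a two-block function equal to $1$ off $\mathbb Z$ and $\le0$ on $\mathbb Z$. The gap between $1$ and $0$ is what allows further infima and suprema in front.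

## 9. A non-measurable $\Sigma^1_2$ set in the right normal form

Let $D$ and $\varphi$ be as in Examples 4 and 5, and put
$$B=\{x\in D:\ \exists y\in D\ (\varphi(y)<_L\varphi(x)\ \wedge\ x-y\in\mathbb Q)\}.$$

**Step 1: $B$ is lightface $\Sigma^1_2$, provably in $\mathsf{ZFC}$.** We need this to have an effective definition to encode. Here $<_L$ stands for its fixed $\Sigma^1_2$ formula. We have $x\in B$ iff there are $\alpha,\beta\in\omega^\omega$ and $y\in\mathbb R$ such that $x,y\in D$, $\varphi(x)=\beta$, $\varphi(y)=\alpha$, $\alpha<_L\beta$, and $\exists q\in\mathbb Q\ x-y=q$. Apart from $\alpha<_L\beta$, all conditions are defined from semirecursive ones by Boolean operations and number quantifiers. The closure properties of $\Sigma^1_2$ (Section 3) finish the step.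

**Step 2: if $V=L$, then $B$ is not measurable.** This is a Vitali argument with the choice made by $<_L$. Under $V=L$ the relation $\varphi(y)<_L\varphi(x)$ well-orders $D$. So $T=D\setminus B$ contains exactly one element, the least one, of $D\cap(x+\mathbb Q)$ for each irrational $x$. Consider the sets $T+q$ for $q\in\mathbb Q\cap(-1,1)$.

* They are pairwise disjoint: if $t+q=t'+q'$, then $t-t'\in\mathbb Q$, so $t=t'$ and $q=q'$.
* They are contained in $(-1,2)$.
* They cover $D$: for $x\in D$ take $t\in T$ with $x-t\in\mathbb Q$; then $x-t\in(-1,1)$.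

If $T$ were measurable, $|T|=0$ would give $|D|=0$, and $|T|>0$ would give $|(-1,2)|=\infty$; both are false. So $T$ is not measurable, and since $D$ is, neither is $B=D\setminus T$.

**Step 3: pass from quantifiers over $\omega^\omega$ to quantifiers over $\mathbb R$.** By definition of $\Sigma^1_2$,
$$B=\{x:\exists\alpha\,\forall\beta\ (x,\alpha,\beta)\in O\},\qquad O=\bigcup_iJ_i\times[\sigma_i]\times[\tau_i],$$
a c.e. union, the $J_i$ being rational open intervals. Let $\hat O=\bigcup_iJ_i\times I_{\sigma_i}\times I_{\tau_i}\subseteq\mathbb R^3$, a semirecursive set. By Example 5, for $y,z\in D$: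
$$(x,\varphi(y),\varphi(z))\in O\iff(x,y,z)\in\hat O.\tag{4}$$
But $y$ and $z$ will range over all of $\mathbb R$. A move $y\notin D$ must lose for the inf-player, and a move $z\notin D$ must be useless to the sup-player against $y\in D$. This is arranged by letting $G$ be the set of triples
$$G=\{y\notin(0,1)\}\ \cup\ \{z\in\mathbb N_{>0},\ zy\in\mathbb Z\}\ \cup\ \{z\in D,\ (x,y,z)\notin\hat O\}.$$
We claim, for all $x\in\mathbb R$,
$$x\in B\iff\exists y\in\mathbb R\ \forall z\in\mathbb R\ \ (x,y,z)\notin G.\tag{5}$$

* If $y\notin(0,1)$, every $z$ gives $(x,y,z)\in G$.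
* If $y\in(0,1)\cap\mathbb Q$, a positive denominator $z$ of $y$ gives $(x,y,z)\in G$.
* If $y\in D$, the first two sets contribute nothing, since $zy\in\mathbb Z$ with $z\in\mathbb N_{>0}$ would make $y$ rational. So by (4), $(x,y,z)\in G$ iff $z\in D$ and $(x,\varphi(y),\varphi(z))\notin O$. As $\varphi$ maps $D$ onto $\omega^\omega$, $\forall z\ (x,y,z)\notin G$ iff $\forall\beta\ (x,\varphi(y),\beta)\in O$.

Only $y\in D$ can work, and then $\varphi(y)$ runs through all of $\omega^\omega$; this proves (5).

**Step 4: $G=\bigcap_nU_n$ with $U_n$ uniformly semirecursive.** This is the form in which Lemma 3 can use $G$. First, if $V\subseteq\mathbb R^3$ is semirecursive, it is a union of a c.e. family of open rational boxes, hence of a computable sequence of closed rational boxes $C_i$ (shrink the open boxes; allow $C_i=\emptyset$). So $\mathbb R^3\setminus V=\bigcap_i(\mathbb R^3\setminus C_i)$, and the sets $\mathbb R^3\setminus C_i$ are uniformly semirecursive.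

Let $A$ be the union of the first two sets in the definition of $G$. The complement of the first is $\{0<y<1\}$, and the complement of the second is
$$\{z<1\}\cup\bigcup_{k\in\mathbb Z}\{k<z<k+1\}\cup\bigcup_{k\in\mathbb Z}\{k<zy<k+1\}.$$
Both are semirecursive, so $\mathbb R^3\setminus A$, their intersection, is semirecursive, and $A=\bigcap_iA_i$ with uniformly semirecursive $A_i$. Likewise $\mathbb R^3\setminus\hat O=\bigcap_iC'_i$ with $C_i'$ uniformly semirecursive, and $\{z\in D\}=\bigcap_i\{0<z<1,\ z\ne q_i\}$ by Example 4. Interleaving these two sequences, the third set in $G$ is $\bigcap_jW_j$ with uniformly semirecursive $W_j$. Then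
$$G=\Bigl(\bigcap_iA_i\Bigr)\cup\Bigl(\bigcap_jW_j\Bigr)=\bigcap_{i,j}(A_i\cup W_j),$$
and we re-index the pairs $(i,j)$ computably by $n\in\omega$ to get $U_n$. Put $U_{-n}=U_n$.

**Step 5: $U$ has the form (1) with integer polynomials.** This is where MRDP enters. Write $w=(x,y,z)=(w_1,w_2,w_3)$. The set $\{(n,w):w\in U_n\}$ is a c.e. union of rational boxes. Writing the six endpoints of each box with a common denominator $b\ge1$, we get a c.e. set $S\subseteq\mathbb Z^8$ with
$$w\in U_n\iff\exists a,a'\in\mathbb Z^3,\ b\in\mathbb Z\ \bigl[(n,a,a',b)\in S\ \wedge\ bw_i-a_i>0\ \wedge\ a'_i-bw_i>0\ (i=1,2,3)\bigr],$$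
where $b\ge1$ for all members of $S$. By Fact 1, $(n,a,a',b)\in S$ iff $\exists k\ P(n,a,a',b,k)=0$, with $k$ ranging over integer tuples. With $s=(a,a',b,k)$ this is the form (1), with six inequalities.

## 10. Proof of Theorem A

Part (2) was proved in Section 6. For part (1), apply Lemmas 2 and 3 to the $U$ of Section 9 with $w=(x,y,z)$, and put
$$g=\lambda^2\sin^2(\pi n)+h(x,y,z,n,s,u),$$
whose innermost variables are $v=(\lambda,s,u)$. By Lemma 2, $g$ is an integer polynomial in the variables, $\sin(\pi n)$ and the $\sin(\pi s_i)$. It is one concrete polynomial: the formula for $<_L$ yields a program enumerating $S$, MRDP turns this program into $P$, and $\mathsf{ZFC}$ proves the properties of $P$ that were used. By definition of $H$,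
$$f(x)=\inf_{y\in\mathbb R}\ \sup_{z\in\mathbb R}\ H(x,y,z).$$

**If $x\in B$.** By (5) there is $y$ with $(x,y,z)\notin G$ for all $z$. By Lemma 3, $\sup_zH(x,y,z)\le0$. So $f(x)\le0$.

**If $x\notin B$.** By (5) every $y$ has some $z$ with $(x,y,z)\in G$, where $H=1$. As $H\le1$ always, $\sup_zH(x,y,z)=1$ for every $y$, and $f(x)=1$.

Hence $\{f\le0\}=B$, which is not measurable if $V=L$. $\square$

## 11. Coding arbitrary open sets by one real constant

For Theorem B we need Lemma 2 for arbitrary open sets. There is no computability now, but real coefficients are allowed, and a single real number can store any set of integers. What must be checked is that its digits can be read off by strict polynomial inequalities.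

**Lemma 4.** Every family $(U_n)_{n\in\mathbb Z}$ of open subsets of $\mathbb R^d$ has the form (1), with real coefficients in the $Q_j$.

*Proof.* **Step 1: reduce to a set of integer tuples.** For $a\in\mathbb Z^d$, $b\in\mathbb Z_{\ge1}$ let $B_{a,b}=\{w:|bw-a|^2<d\}$, a ball of diameter $2\sqrt d/b$. Given $w\in U_n$, take $b$ large and $a_i=\lfloor bw_i\rfloor$. Each $bw_i-a_i$ is in $[0,1)$, so $w\in B_{a,b}$, and for $b$ large enough $B_{a,b}\subseteq U_n$. Hence
$$U_n=\bigcup\{B_{a,b}:(n,a,b)\in S\},\qquad S=\{(n,a,b):b\ge1,\ B_{a,b}\subseteq U_n\}.$$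

**Step 2: store $S$ in a real number.** Let $e:\mathbb N\to\mathbb Z^{d+2}$ be a computable bijection and
$$c=\sum_{e(i)\in S}3^{-i}.$$
Write $\varepsilon_j=1$ if $e(j)\in S$ and $\varepsilon_j=0$ otherwise. Then $3^ic=q_0+c'$ with
$$q_0=\sum_{j\le i}\varepsilon_j3^{i-j}\in\mathbb Z,\qquad q_0\equiv\varepsilon_i\pmod3,\qquad0\le c'\le\sum_{j\ge1}3^{-j}=\tfrac12 .$$

**Step 3: recover $q_0$ by strict inequalities.** An integer $q$ satisfies $-\frac14<3^ic-q<\frac34$ iff $q=q_0$. For $q=q_0$ the middle term is $c'\in[0,\frac12]$. Conversely, the inequalities say $-\frac14-c'<q_0-q<\frac34-c'$, which forces $|q_0-q|<\frac34$, so $q=q_0$. The use of base $3$ with digits $0,1$ keeps $c'$ away from $1$ and leaves room for strictness.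

**Step 4: write the result in the form (1).** By Steps 1–3, $w\in U_n$ iff there are integers $i,a,b,p,q$ (with $a$ a $d$-tuple) such that
$$\bigl[\,i\ge0,\ e(i)=(n,a,b),\ p=3^i,\ q\equiv1\ (\mathrm{mod}\ 3)\,\bigr],$$
$$d-|bw-a|^2>0,\qquad1+4(pc-q)>0,\qquad3-4(pc-q)>0 .$$
The last two inequalities give $q=q_0$; then $q\equiv1$ says $e(i)\in S$. The bracket is a computable relation between integers, so by MRDP it is $\exists k\ P(n,i,a,b,p,q,k)=0$. With $s=(i,a,b,p,q,k)$ this is the form (1). The real constant $c$ occurs only in the $Q_j$. $\square$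

## 12. Proof of Theorem B

"$\Rightarrow$", for continuous $g$, is Lemma 1. Once "$\Leftarrow$" is proved, continuous $g$ yields no further functions.

**Lemma 5 (normal form).** For $j\ge1$, a set $A\subseteq\mathbb R^k$ is $\mathbf\Sigma^1_j$ iff
$$A=\{\xi:\exists y_1\,\forall y_2\cdots\mathsf Q_jy_j\ (\xi,\bar y)\in M\},\qquad y_i\in\mathbb R,$$
with alternating quantifiers, where $M$ is $G_\delta$ if $j$ is odd (last quantifier $\exists$) and $F_\sigma$ if $j$ is even (last quantifier $\forall$).

*Proof.* Sets of this form are $\mathbf\Sigma^1_j$, by taking projections and complements in turn. For the converse use induction on $j$. An analytic set is the projection of a closed subset of $\mathbb R^k\times\omega^\omega$. Since $\omega^\omega\cong\mathbb R\setminus\mathbb Q$, it is the projection of a closed subset of $\mathbb R^k\times(\mathbb R\setminus\mathbb Q)$. This is the intersection of a closed subset of $\mathbb R^{k+1}$ with the $G_\delta$ set $\mathbb R^k\times(\mathbb R\setminus\mathbb Q)$, hence $G_\delta$ in $\mathbb R^{k+1}$. If $A\in\mathbf\Sigma^1_{j+1}$,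 then $A=\{\xi:\exists y_1\ (\xi,y_1)\in A'\}$ with $A'\in\mathbf\Pi^1_j$. Apply the induction hypothesis to the complement of $A'$ and negate: quantifiers are exchanged, and $G_\delta$ and $F_\sigma$ are exchanged. $\square$

For "$\Leftarrow$" the values of $F$ must be reproduced exactly, so the two-valued output $1$ or $\le0$ of Lemma 3 is not enough. We let an extra variable $t$ propose the value, and multiply the test by $\gamma^2$ with $\gamma$ in the last block: a positive value is blown up to $+\infty$, and a value $\le0$ is replaced by $0$ through $\gamma=0$.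

### Even $m$

Assume $\{F<a\}\in\Gamma_m$ for all $a$.

**Step 1: turn $F$ into a set.** Let
$$E=\{(x,t)\in\mathbb R^{d+1}:F(x)<t\}=\bigcup_{q\in\mathbb Q}\{F<q\}\times[q,\infty)\in\Gamma_m .$$
Then $F(x)=\inf\{t:(x,t)\in E\}$ with $\inf\emptyset=+\infty$. By Lemma 5 with $j=m-2$,
$$(x,t)\in E\iff\exists y_1\forall y_2\cdots\forall y_{m-2}\ w\in M,\qquad w=(x,t,\bar y),$$
with $M$ an $F_\sigma$ set (for $m=2$ there are no quantifiers and $M=E$).

**Step 2: build a two-block function that is $t$ on $M$ and $+\infty$ off $M$.** Let $\bigcap_{n\in\mathbb Z}U_n$ with $U_n$ open be the complement of $M$, take $h$ from Lemmas 4 and 2, and put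
$$\Phi(w)=\inf_{n\in\mathbb R}\ \sup_{\gamma,\lambda,v}\ \Bigl[t+\gamma^2\bigl(\lambda^2\sin^2(\pi n)+h(w,n,v)\bigr)\Bigr].$$
The inner supremum is as follows.

* $n\notin\mathbb Z$: it is $+\infty$ (take $\gamma=1$, $v$ fixed, $\lambda\to\infty$).
* $n\in\mathbb Z$, $w\in U_n$: it is $+\infty$ ($h=1$ for some $v$; let $\gamma\to\infty$).
* $n\in\mathbb Z$, $w\notin U_n$: it is $t$ ($\sin(\pi n)=0$ and $h\le0$, and $t$ is attained at $\gamma=0$).

If $w\in M$, some $n\in\mathbb Z$ has $w\notin U_n$, so $\Phi(w)=t$. If $w\notin M$, then $\Phi(w)=+\infty$.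

**Step 3: add the outer quantifiers.** The purpose is to recover $E$, and then $F$. For fixed $(x,t)$ only the two values $t<+\infty$ occur, so $\inf$ and $\sup$ act as $\exists$ and $\forall$ on the statement "the value is $t$". Hence $\inf_{y_1}\sup_{y_2}\cdots\sup_{y_{m-2}}\Phi$ equals $t$ if $(x,t)\in E$ and $+\infty$ otherwise. Taking also $\inf_t$ gives $\inf\{t:(x,t)\in E\}=F(x)$.

**Step 4: count the blocks.** They are $\inf_{t,y_1}\sup_{y_2}\cdots\sup_{y_{m-2}}\inf_n\sup_{\gamma,\lambda,v}$, which is $m$ blocks; for $m=2$ they are $\inf_{t,n}\sup_{\gamma,\lambda,v}$. So $F\in\mathcal F_m$.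

### Odd $m\ge3$

Assume $\{F>a\}\in\Gamma_m$ for all $a$.

**Step 1: turn $F$ into a set.** Let
$$E'=\{(x,t):t<F(x)\}=\bigcup_{q\in\mathbb Q}\{F>q\}\times(-\infty,q]\in\mathbf\Sigma^1_{m-2}.$$
Then $F(x)=\sup\{t:(x,t)\in E'\}$ with $\sup\emptyset=-\infty$. By Lemma 5,
$$(x,t)\in E'\iff\exists y_1\forall y_2\cdots\exists y_{m-2}\ w\in M,\qquad w=(x,t,\bar y),$$
with $M$ a $G_\delta$ set.

**Step 2: build a two-block function that is $t$ on $M$ and $-\infty$ off $M$.** The outermost block is now a supremum over $t$, so failure must be $-\infty$. The formula for $\Phi$ never goes below $t$, and when every integer test succeeds it gives $+\infty$. So we give the inf-player a harmless default move $n=0$ with value $t$, and a variable $\delta$ that makes success at $n\ne0$ infinitely rewarding. Write $M=\bigcap_{n\in\mathbb Z\setminus\{0\}}U_n$ with $U_n$ open, set $U_0=\emptyset$, take $h$ from Lemmas 4 and 2, and put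
$$\Psi(w)=\inf_{n,\delta\in\mathbb R}\ \sup_{\gamma,\lambda,v}\Bigl[t-n^2\delta^2+\gamma^2\bigl(\lambda^2\sin^2(\pi n)+h(w,n,v)\bigr)\Bigr].$$
As in the even case, the inner supremum is

* $+\infty$ if $n\notin\mathbb Z$, or if $n\in\mathbb Z$ and $w\in U_n$;
* $t-n^2\delta^2$ if $n\in\mathbb Z$ and $w\notin U_n$. For $n=0$ this is always the case, and the value is $t$.

If $w\in M$, all integers $n\ne0$ give $+\infty$ and $n=0$ gives $t$, so $\Psi(w)=t$. If $w\notin M$, some integer $n\ne0$ has $w\notin U_n$, and letting $\delta\to\infty$ gives $\Psi(w)=-\infty$.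

**Step 3: add the outer quantifiers and count.** For fixed $(x,t)$ only the values $-\infty<t$ occur, so $\sup$ and $\inf$ act as $\exists$ and $\forall$ on "the value is $t$". Hence $\sup_{y_1}\inf_{y_2}\cdots\sup_{y_{m-2}}\Psi$ is $t$ if $(x,t)\in E'$ and $-\infty$ otherwise, and
$$\sup_{t,y_1}\ \inf_{y_2}\cdots\sup_{y_{m-2}}\ \inf_{n,\delta}\ \sup_{\gamma,\lambda,v}\bigl[\cdots\bigr]=F(x),$$
which uses exactly $m$ blocks. $\square$

## 13. Optimality of four blocks and the equivalence with $\mathbf\Sigma^1_2$-measurability

*Proof of the Corollary.* **Part (a), three blocks or fewer.** Fewer than three blocks is a special case of three, since dummy blocks can be added. For $F=\sup^*\inf^*\sup^*g$ the sets $\{F>a\}$ are analytic (Lemma 1), hence measurable by Lusin's theorem. For $\inf^*\sup^*\inf^*g$, pass to $-g$.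

**Part (a), four blocks.** That measurability can fail to be provable for $\inf^*\sup^*\inf^*\sup^*$ is Theorem A. Since $\sup^*\inf^*\sup^*\inf^*g=-\inf^*\sup^*\inf^*\sup^*(-g)$, and $-f$ is measurable iff $f$ is, the same independence holds for $\sup^*\inf^*\sup^*\inf^*$.

**Part (b), "if".** Let $m\ge3$ and suppose all $\mathbf\Sigma^1_{m-2}$ sets of reals are measurable. By the null-preserving Borel isomorphisms of Section 2, the same holds for $\mathbf\Sigma^1_{m-2}$ subsets of every $\mathbb R^d$. By Theorem B, for $F\in\mathcal F_m$ all $\{F<a\}$ ($m$ even), respectively all $\{F>a\}$ ($m$ odd), are such sets. So $F$ is measurable.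

**Part (b), "only if".** Here each set must be turned into a function. Let $A\subseteq\mathbb R$ be $\mathbf\Sigma^1_{m-2}$. For $m$ even, let $F=0$ on $A$ and $F=1$ off $A$. Then $\{F<a\}$ is $\emptyset$ for $a\le0$, $A$ for $0<a\le1$, and $\mathbb R$ for $a>1$. For $m$ odd, let $F=1$ on $A$ and $F=0$ off $A$. Then $\{F>a\}$ is $\mathbb R$ for $a<0$, $A$ for $0\le a<1$, and $\emptyset$ for $a\ge1$. All these sets are in $\Gamma_m$, so $F\in\mathcal F_m$ by Theorem B. If $F$ is measurable, so is $A$. The case $m=4$ is the last assertion of (b). $\square$
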